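# Sparsifying and clustering a graph whose edges are duplicated arbitrarily over $s$ sites

## 1. The complete graph on four nodes, held in duplicate

Let $V=\{1,2,3,4\}$ and let there be $s\ge 4$ sites. For $i\le 4$, site $i$ observes the star at $i$, that is, the three edges $\{i,j\}$ with $j\ne i$. Sites $5,\dots,s$ each observe the single edge $12$. The union of what is observed is $G=K_4$, with all weights equal to $1$. The edge $12$ has $s-2$ copies, and each of the other five edges has two copies. No site knows which of its edges are also held elsewhere.

A coordinator wants a good approximation of the quadratic form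
$$x^TL_Gx=\sum_{uv\in E}W(u,v)(x_u-x_v)^2 .$$
Suppose every site reports its own form and the coordinator adds the reports. It obtains the form of the multigraph $M$ in which each edge is counted with its number of copies. For $x=(1,-1,0,0)$ we get
$$x^TL_Gx=4+1+1+1+1=8,\qquad x^TL_Mx=4(s-2)+2\cdot 4=4s,$$
a ratio of $s/2$. For $x=(0,0,1,-1)$ we get $x^TL_Gx=8$ and $x^TL_Mx=2\cdot4+2\cdot 4=16$, a ratio of $2$. No rescaling of $M$ repairs this once $s$ is large.

The coordinator could discard duplicates if it saw every edge, but a graph on $n$ nodes can have order $n^2$ edges, and we want to send far fewer. So let us sample. If each site keeps each of its edges with probability $\frac12$, using its own coins, and the coordinator then deletes duplicates, then $34$ survives with probability $\frac34$ and $12$ with probability $1-2^{-(s-2)}$. To correct the weights one should divide by the survival probability. This depends on the number of copies, which nobody sees: an edge that is reported once may have one copy or many.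

A shared coin removes this difficulty. Attach one fair coin to each pair $\{u,v\}$, known to everybody, and let every site keep its copy of $uv$ exactly when that coin shows heads. Now all copies of an edge share the same fate, every edge survives with probability exactly $\frac12$, and giving the survivors weight $2$ reproduces $L_G$ in expectation.

A second difficulty appears at once. If $G$ were the path $1\!-\!2\!-\!3\!-\!4$, losing one edge would disconnect it. Important edges must be kept, and whether an edge is important depends on all of $G$: the edge $34$ is a bridge in the graph of site $3$, yet in $K_4$ there are two further paths $3\!-\!1\!-\!4$ and $3\!-\!2\!-\!4$ between its endpoints, and they lie mostly at other sites.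

The question is therefore this. Edges and their duplicates are placed at the $s$ sites in an arbitrary way. Can the coordinator still obtain a sparse, spectrally accurate copy of $G$ cheaply?

## 2. Sites, words, and the two channels

A simple graph $G=(V,E)$ on $n\ge 2$ nodes has weights $W(e)>0$ that lie in $[n^{-a},n^a]$ for a fixed constant $a$ and fit into an $O(\log n)$-bit word. Site $i$ knows $E_i\subseteq E$ (with weights), and $\bigcup_iE_i=E$. An edge may lie in several $E_i$, always with the same weight, and an edge together with its copies is a single edge of $G$. Besides $E_i$, a site knows only $V$, $n$, $s$ and the parameters. Graph and placement are fixed before any coin is tossed.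

In the **message passing model**, each site has a private channel to the coordinator. In the **blackboard model**, every message is written on a board that all parties read. The cost is the number of words communicated; local work is free. $\tilde O(\cdot)$ hides factors polylogarithmic in $n$ and $s$.

Zhu ("Communication-Efficient Distributed Graph Clustering and Sparsification under Duplication Models", arXiv:2302.09652, 2023) has algorithms with costs $\tilde O(ns)$ (message passing) and $\tilde O(n+s)$ (blackboard) under an assumption on the probability distribution by which edges are present at the sites. The paper conjectures that the upper bounds remain the same when edges are present at the sites arbitrarily. The known lower bounds, as quoted with the problem, are $\Omega(ns)$ and $\Omega(n+s)$. We prove the conjecture.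

## 3. Sparsifiers and effective resistance

For an edge $e=uv$ put $b_e=1_u-1_v$ and $L_e=b_eb_e^T$, so $L_G=\sum_eW(e)L_e$. We write $A\preceq B$ when $B-A$ is positive semidefinite, and $L^+$ for the pseudoinverse, $L^{+/2}=(L^+)^{1/2}$.

**Definition (spectral sparsifier).** A $(1+\epsilon)$-spectral sparsifier of $G$ is a reweighted subgraph $H$ of $G$ with $(1-\epsilon)L_G\preceq L_H\preceq(1+\epsilon)L_G$.

For example, on vectors orthogonal to the constants $L_{K_4}=4I$, while the $4$-cycle has Laplacian eigenvalues $2,2,4$ there. Giving each cycle edge the weight $\frac43$ yields $\frac83,\frac83,\frac{16}3$, with ratios $\frac23,\frac23,\frac43$. So this weighted cycle is a $(1+\frac13)$-spectral sparsifier of $K_4$ with four edges.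

**Definition (effective resistance).** If the endpoints of $e=uv$ are connected in $X$, then $R_X(e)=b_e^TL_X^+b_e$.

We use it through its energy form,
$$\frac1{R_X(e)}=\min\{x^TL_Xx:\ x_u-x_v=1\}. \tag{1}$$
Indeed $b_e$ lies in the range of $L_X$, so $1=b_e^Tx=(L_X^{+/2}b_e)^T(L_X^{1/2}x)$, and Cauchy–Schwarz gives $1\le R_X(e)\,x^TL_Xx$, with equality for $x=L_X^+b_e/R_X(e)$. From (1) one reads off Rayleigh monotonicity: adding edges or increasing weights can only decrease $R_X(e)$. In $K_4$ the minimizer for $e=12$ is $x=(\frac12,-\frac12,0,0)$ (it is harmonic at $3$ and $4$), with energy $1+4\cdot\frac14=2$, so $R=\frac12$.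

Three consequences are needed.

First, *disjoint short paths bound the resistance*. If $X$ contains $t$ edge-disjoint $u$–$v$ paths, each with at most $d$ edges, and all their edges have weight at least $w$, then
$$R_X(uv)\le \frac{d}{tw}. \tag{2}$$
For if $x_u-x_v=1$, the differences of $x$ along one path sum to $1$, so by Cauchy–Schwarz their squares sum to at least $1/d$. That path contributes energy at least $w/d$. The paths share no edge, so the energies add to at least $tw/d$; use (1). (The paths may share vertices.)

Second, $\sum_{e\in E}W(e)R_G(e)=\operatorname{tr}(L_G^+L_G)=\operatorname{rank}L_G\le n-1$.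

Third, if $(1-\eta)L_G\preceq L_X\preceq(1+\eta)L_G$ with $\eta<1$, then by (1) $\frac{R_G(e)}{1+\eta}\le R_X(e)\le\frac{R_G(e)}{1-\eta}$.

The number $W(e)R_G(e)$ is the *leverage* of $e$. It is $1$ for a bridge and $\frac12$ for each edge of $K_4$.

## 4. Conductance and the ratio $\Upsilon$

For clustering, $G$ has no isolated vertex, parts of partitions are non-empty, and $k<n$. Let $\mathrm{vol}(S)=\sum_{u\in S,v\in V}W(u,v)$ and let $\phi(S)$ be the weight leaving $S$ divided by $\mathrm{vol}(S)$. A $k$-way partition is a family of $k$ disjoint sets with union $V$; $\rho(k)$ is the minimum over $k$-way partitions of $\max_i\phi(A_i)$. With $D$ the diagonal matrix of weighted degrees, $\mathcal L=D^{-1/2}L_GD^{-1/2}$ is the normalized Laplacian, with eigenvalues $\lambda_1\le\lambda_2\le\cdots$, and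
$$\Upsilon=\Upsilon_G(k)=\lambda_{k+1}/\rho(k).$$

*Example.* Take two triangles $a,b,c$ and $a',b',c'$ with unit weights, joined by an edge $cc'$ of weight $\frac1{20}$, and $k=2$. Each triangle has volume $6+\frac1{20}=\frac{121}{20}$ and conductance $\frac1{121}$. Any other partition cuts a triangle, so it has cut weight at least $2$ with one side of volume at most $\frac{121}{20}$. Hence $\rho(2)=\frac1{121}$. The eigenvalues of $\mathcal L$ are $1-\mu$, with $\mu$ running over the eigenvalues of the random walk operator. The functions equal to $1,-1$ on $a,b$ (or on $a',b'$) and $0$ elsewhere have $\mu=-\frac12$. On functions with values $x,x,y$ on each triangle, up to a sign $\sigma=\pm1$ between the triangles, the operator is $x\mapsto\frac{x+y}2$, $y\mapsto\frac{40x+\sigma y}{41}$. For $\sigma=+1$ this has $\mu=1$ and, by the trace, $\mu=\frac1{41}-\frac12$. For $\sigma=-1$ it has trace $\frac{39}{82}$ and determinant $-\frac12$, so $\mu\approx0.984,\,-0.508$. Thus the eigenvalues of $\mathcal L$ are approximately $0,\ 0.016,\ \frac{121}{82},\ 1.5,\ 1.5,\ 1.508$, so $\lambda_3=\frac{121}{82}$ and $\Upsilon_G(2)=\frac{121^2}{82}\approx178.5$.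

## 5. Two theorems for arbitrary placement

**Theorem 1.** Fix $c>0$ and $\epsilon\in(0,1)$. There is one fixed private-coin protocol for each model such that, for every $G$ and every placement:

1. with probability at least $1-n^{-c}$ the coordinator holds a $(1+\epsilon)$-spectral sparsifier $H$ of $G$, and always $|E(H)|=O(n\log^6n/\epsilon^2)$;
2. the cost is always $O(n\log^6n/\epsilon^2+s\log n+\log^2n)=\tilde O(n+s)$ words on the blackboard and $O(ns\log^6n/\epsilon^2)=\tilde O(ns)$ words in message passing.

**Theorem 2.** From a $(1+\epsilon_0)$-spectral sparsifier with $\epsilon_0=\min(\epsilon,1/10)$, with no further communication, the coordinator outputs a $k$-way partition $A_1,\dots,A_k$ such that, whenever $\Upsilon_G(k)\ge16$ and $P_1,\dots,P_k$ is an optimal $k$-way partition achieving $\rho(k)$, after relabeling $\mathrm{vol}(A_i\Delta P_i)\le30\,\Upsilon^{-1}\mathrm{vol}(P_i)$ for all $i$.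

The conjecture asks for a $(1+\epsilon)$-spectral sparsifier of expected size $\tilde O(n)$ and, when $\Upsilon_G(k)=\Omega(k^3)$, a partition with $\mathrm{vol}(A_i\Delta P_i)=O(k^3\Upsilon^{-1}\mathrm{vol}(P_i))$, with probability at least $1-n^{-c}$ and at the costs $\tilde O(ns)$ and $\tilde O(n+s)$. Run Theorem 1 with $\epsilon_0$, which is a constant; a $(1+\epsilon_0)$-sparsifier is a $(1+\epsilon)$-sparsifier, and Theorem 2 gives the clustering guarantee without the factor $k^3$ (the constant in $\Omega(k^3)$ being at least $16$). In the example of Section 4 the bound reads $\mathrm{vol}(A_i\Delta P_i)\le\frac{30\cdot82}{121^2}\cdot\frac{121}{20}=\frac{123}{121}<2$. Every degree is at least $2$, so the two triangles are recovered exactly.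

Sections 6–10 prove Theorem 1 and Section 11 proves Theorem 2. Sections 12–15 contain a sharper version (Theorem 3), and Section 16 a converse on the blackboard (Theorem 4).

## 6. Stars on $K_n$: why local importance is too expensive

Section 1 suggests halving with shared coins while protecting the important edges. The first plan is to let each site decide from its own edges which ones to protect. Take $G=K_n$, $s=n$, and let site $i$ hold the star at $i$. Every edge is a bridge in the graph of every site that holds it, so each site must protect all of its edges. Even if a site skips what is already on the board, all $\binom n2$ edges are written, although $n+s=2n$. Yet the edges of $K_n$ have leverage $2/n$, and hardly any of them needs protection. The plan stops working because the certificate that an edge is unimportant is spread over several sites.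

The way around is to build the protected set *jointly on the board*. A site writes an edge only if what is already written does not certify that the edge has small resistance. The certificate is (2): many edge-disjoint short paths among written edges of comparable weight. It has three useful properties. Everyone can check it from the board. It is never lost, because distances on the board only decrease; hence if one copy of an edge is rejected, so is every later copy. And graphs built by such a rule have no short cycles, hence few edges, no matter how many sites contribute.

One more cost must be watched. Independent fair coins for all pairs would take order $n^2$ bits to publish. So we use a family of signs with a short seed, and a moment bound that needs only limited independence.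

## 7. Greedy graphs without short cycles

Put $m=\lceil\log_2n\rceil$ and $d=2m-1$; as $n\ge2$, $m\ge1$. Call a graph *greedy* if it starts empty and edges $uv$ are offered to it one at a time, $uv$ being accepted exactly when the current unweighted distance between $u$ and $v$ exceeds $d$.

**Lemma 1.** A greedy graph $F$ on $n$ vertices always has at most $2n$ edges.

*Proof.* Consider a cycle in $F$ and its edge $uv$ accepted last. The rest of the cycle was then a $u$–$v$ path with at least $d+1=2m$ edges. So every cycle has length at least $2m+1$: the girth exceeds $2m$.

Suppose $|F|>2n$. Delete vertices of degree at most $2$ as long as there are any. At most $n$ deletions occur, each removing at most two edges, so an edge remains, and the remaining subgraph has minimum degree at least $3$ and girth above $2m$. Fix a vertex $v$ in it and consider walks from $v$ of length at most $m$ that never immediately reverse an edge. Two different such walks with the same endpoint would yield a cycle of length at most $2m$, so all endpoints are distinct. The number of these walks is at least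
$$1+3+3\cdot2+\dots+3\cdot2^{m-1}=1+3(2^m-1)=3\cdot2^m-2>2^m\ge n,$$
because $m\ge1$. This is more than the number of vertices, a contradiction. $\square$

## 8. The protocol: $t$ greedy graphs per weight class, then a shared halving

*Classes.* Class $\gamma\in\mathbb Z$ consists of the edges with $W(e)\in[2^\gamma,2^{\gamma+1})$. At most $\kappa=O(\log n)$ classes can occur, and all copies of an edge lie in the same class.

*Parameters.* $T=q=\lceil(c+4)\log_2n\rceil$ and $t=\lceil64\,dT^3/\epsilon^2\rceil$.

*Shared signs.* For each level $\ell=0,\dots,T-1$ the coordinator independently publishes the seed of a $2q$-wise independent family of uniform signs $\xi_\ell(e)\in\{\pm1\}$, one for each pair $e\in\binom V2$. Concretely, take a field $GF(2^b)$ with $2^b\ge n^2$ and $b=O(\log n)$, identify pairs with distinct field elements, pick a uniformly random polynomial of degree less than $2q$, evaluate it at $e$, and take the lowest bit. By interpolation, the $2q$ coefficients correspond bijectively to the values at any $2q$ distinct points, so these values are independent and uniform. A seed has $2qb$ bits, that is, $O(\log n)$ words.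

*Level $\ell$ on the blackboard.* There is a live set $R_\ell\subseteq E$, with $R_0=E$, and site $i$ knows $E_i\cap R_\ell$. Graphs $F_{\gamma,r}$, for all classes $\gamma$ and $1\le r\le t$, start empty. The sites take turns $1,\dots,s$. In its turn a site scans its live edges in a fixed order. For a live edge $e=uv$ of class $\gamma$ not already written at this level: if some $r\le t$ has $d_{F_{\gamma,r}}(u,v)>d$, the site writes $(u,v,W(e))$, and $e$ is put into $F_{\gamma,r}$ for the smallest such $r$. Every reader of the board can replicate this. The turn ends with one marker word. Let $B_\ell$ be the set of edges written at level $\ell$, and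
$$R_{\ell+1}=\{e\in R_\ell\setminus B_\ell:\ \xi_\ell(e)=+1\}.$$
Since everyone knows $B_\ell$ and $\xi_\ell$, site $i$ knows $E_i\cap R_{\ell+1}$, and all copies of an edge stay live or die together.

*Output.* $H=\sum_{\ell<T}2^\ell B_\ell$: an edge $e\in B_\ell$ gets weight $2^\ell W(e)$. The $B_\ell$ are disjoint, since $B_\ell\subseteq R_\ell$ and $R_{\ell+1}\subseteq R_\ell\setminus B_\ell$.

*Message passing.* The coordinator simulates the board. At the start of a turn of site $i$ it sends that site all written data not yet sent to it, with a separator between levels; the site answers with its new edges and an end marker. Each data word travels at most once from its writer to the coordinator and at most once to each site. So a blackboard protocol with $D$ words of data (edges and seeds) and $N$ turns becomes a message passing protocol of cost $O(sD+N)$, where $O(N)$ counts all separators and markers over all channels.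

*The example by hand.* For the $K_4$ of Section 1 we have $m=2$, $d=3$. Replace the large $t$ by the toy value $t=2$. Site $1$ writes $12,13,14$, all into $F_1$ (there is one class). Site $2$ skips $12$; for $23$ the distance in $F_1$ is $2\le3$, so $23$ goes to the empty $F_2$, and likewise $24$. Site $3$ skips $13,23$; for $34$ both graphs have distance $2$, through $1$ and through $2$, so $34$ is rejected. Site $4$ writes nothing, for the same reason. Sites $5,\dots,s$ find $12$ on the board and write only their markers. Then $R_0\setminus B_0=\{34\}$. If $\xi_0(34)=-1$, the edge disappears. If $\xi_0(34)=+1$, it is written at level $1$ with weight $2$. In both cases $L_H=L_G\pm L_{34}$. Since $R_G(34)=\frac12$, the quadratic form changes by a factor between $\frac12$ and $\frac32$; for $x=(0,0,1,-1)$ it goes from $8$ to $4$ or to $12$. The real $t$ is chosen to make such factors close to $1$.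

## 9. Moments of a random signed sum of matrices

The error of one halving is a sum of fixed matrices with random signs. The next lemma bounds it using only $2q$-wise independence.

**Lemma 2.** Let $X_1,\dots,X_N$ be real symmetric $n\times n$ matrices with $\sum_iX_i^2\preceq\alpha I$, let $\xi_i$ be $2q$-wise independent uniform signs, and $Y=\sum_i\xi_iX_i$. Then $E\operatorname{tr}Y^{2q}\le(2q-1)!!\,\alpha^qn$.

*Proof.* **Step 1 (reduction to independent signs).** The quantity $\operatorname{tr}Y^{2q}$ is a polynomial of degree at most $2q$ in the $\xi_i$. Each monomial involves at most $2q$ different signs, so its expectation is the same as for fully independent signs. Assume independence from now on.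

**Step 2 (isolating one sign).** The aim is to compare the moment of order $2p$ with that of order $2p-2$. Let $1\le p\le q$ and $r=2p-2$. Then
$$E\operatorname{tr}Y^{2p}=\sum_iE\,\xi_i\operatorname{tr}(X_iY^{r+1}).$$
Fix all signs except $\xi_i$, and let $A$ and $C$ be the values of $Y$ for $\xi_i=1$ and $\xi_i=-1$, so $A-C=2X_i$. Averaging over $\xi_i$ and using $A^{r+1}-C^{r+1}=\sum_{j=0}^rA^j(A-C)C^{r-j}$, we get
$$\tfrac12\operatorname{tr}X_i(A^{r+1}-C^{r+1})=\sum_{j=0}^r\operatorname{tr}(X_iA^jX_iC^{r-j}).$$

**Step 3 (bounding the mixed traces).** We want only pure powers of $A$ or of $C$. Write $A=\sum_xa_xu_xu_x^T$ and $C=\sum_yb_yv_yv_y^T$ with orthonormal eigenvectors. The right side becomes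
$$\sum_{x,y}\ \sum_{j=0}^ra_x^jb_y^{r-j}\,(u_x^TX_iv_y)^2 .$$
For reals $a,b$ we have $(|a|^j-|b|^j)(|a|^{r-j}-|b|^{r-j})\ge0$, that is, $|a|^j|b|^{r-j}+|a|^{r-j}|b|^j\le|a|^r+|b|^r=a^r+b^r$, as $r$ is even. Pairing $j$ with $r-j$, the inner sum is at most $\frac{r+1}2(a_x^r+b_y^r)$ times the square. Since $\sum_y(u_x^TX_iv_y)^2=u_x^TX_i^2u_x$, and similarly for the sum over $x$, the whole is at most
$$\tfrac{r+1}2\big(\operatorname{tr}X_i^2A^r+\operatorname{tr}X_i^2C^r\big)=(r+1)\,E_{\xi_i}\operatorname{tr}X_i^2Y^r .$$

**Step 4 (summation and induction).** Sum over $i$. As $r$ is even, $Y^r\succeq0$, so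
$$E\operatorname{tr}Y^{2p}\le(2p-1)\,E\operatorname{tr}\Big(\big(\textstyle\sum_iX_i^2\big)Y^{2p-2}\Big)\le(2p-1)\,\alpha\,E\operatorname{tr}Y^{2p-2}.$$
Starting from $\operatorname{tr}Y^0=n$, induction on $p$ gives the claim. $\square$

## 10. Proof of Theorem 1

**Step 1 (cost and size).** This step shows that the bounds hold for every outcome of the coins. By Lemma 1 each $F_{\gamma,r}$ has at most $2n$ edges, so at most $2n\kappa t$ edges are written per level, and at most $2n\kappa tT=O(n\log^6n/\epsilon^2)$ in total, because $\kappa,d,T=O(\log n)$ and $t=O(\log^4n/\epsilon^2)$. Each costs three words. There are $sT=O(s\log n)$ turns, each with one marker, and $T$ seeds of $O(\log n)$ words. This is the blackboard bound, and it bounds $|E(H)|$. For message passing, $D=O(n\log^6n/\epsilon^2+\log^2n)$ and $N=sT$, so $O(sD+N)=O(ns\log^6n/\epsilon^2)$.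

**Step 2 (a chain from $G$ to $H$).** To compare $H$ with $G$ we interpolate. Put
$$H_\ell=\sum_{j<\ell}2^jB_j+2^\ell R_\ell .$$
Then $H_0=G$, and $H_T=H$ if $R_T=\emptyset$. Passing from $H_\ell$ to $H_{\ell+1}$, edges of $B_\ell$ keep the factor $2^\ell$. An edge of $R_\ell\setminus B_\ell$ goes from $2^\ell$ to $2^{\ell+1}$ if its sign is $+1$ and to $0$ if its sign is $-1$. Hence
$$L_{H_{\ell+1}}-L_{H_\ell}=\sum_{e\in R_\ell\setminus B_\ell}\xi_\ell(e)\,2^\ell W(e)L_e. \tag{3}$$

**Step 3 (unwritten edges have small leverage).** This is where the board graphs do their work. Let $e=uv\in R_\ell\setminus B_\ell$ have class $\gamma$. Some site holds $e$, and when that site processed $e$, each of $F_{\gamma,1},\dots,F_{\gamma,t}$ contained a $u$–$v$ path of at most $d$ edges, since otherwise $e$ would have been written. The $F_{\gamma,r}$ are edge-disjoint, and their edges belong to $B_\ell\subseteq R_\ell$ and to class $\gamma$, so they have weight at least $2^\ell2^\gamma$ in $H_\ell$. By (2), $R_{H_\ell}(e)\le\frac d{t\,2^\ell2^\gamma}$. As $W(e)<2^{\gamma+1}$,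
$$2^\ell W(e)R_{H_\ell}(e)\le\alpha:=\frac{2d}t. \tag{4}$$

**Step 4 (one halving changes little).** Condition on $\xi_0,\dots,\xi_{\ell-1}$. This fixes $R_\ell$, $B_\ell$, $H_\ell$, and $\xi_\ell$ is independent of it. For $e\in R_\ell\setminus B_\ell$ let
$$X_e=2^\ell W(e)\,L_{H_\ell}^{+/2}L_eL_{H_\ell}^{+/2}\succeq0 .$$
It has rank one, and its norm is $2^\ell W(e)R_{H_\ell}(e)\le\alpha$. So $X_e^2\preceq\alpha X_e$. As the graph $2^\ell(R_\ell\setminus B_\ell)$ is part of $H_\ell$, $\sum_eX_e\preceq I$. Together $\sum_eX_e^2\preceq\alpha I$. Put $\tau=\epsilon/(2T)$ and $Y=\sum_e\xi_\ell(e)X_e$. Since $\|Y\|^{2q}\le\operatorname{tr}Y^{2q}$, Markov's inequality, Lemma 2 and $(2q-1)!!\le(2q)^q$ give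
$$\Pr[\|Y\|\ge\tau]\le n\Big(\frac{2q\alpha}{\tau^2}\Big)^q=n\Big(\frac{16\,dT^3}{t\,\epsilon^2}\Big)^q\le n4^{-q},$$
where $q=T$ and the choice of $t$ were used. Each $L_e$ in (3) has its range inside that of $L_{H_\ell}$, because $e$ is an edge of $H_\ell$. So the right side of (3) equals $L_{H_\ell}^{1/2}YL_{H_\ell}^{1/2}$, and $\|Y\|\le\tau$ implies
$$(1-\tau)L_{H_\ell}\preceq L_{H_{\ell+1}}\preceq(1+\tau)L_{H_\ell}. \tag{5}$$

**Step 5 (union bound).** It remains to collect the failures. An edge lies in $R_T$ only if $\xi_\ell(e)=1$ for all $\ell<T$. The seeds of different levels are independent, so this has probability at most $2^{-T}$. Since $T\le2^{T-1}$, the probability that (5) fails for some $\ell$ or that $R_T\ne\emptyset$ is at most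
$$Tn4^{-T}+\tfrac{n^2}22^{-T}\le\tfrac12n2^{-T}+\tfrac12n^22^{-T}\le n^{-c},$$
because $2^{-T}\le n^{-c-4}$. Otherwise $H=H_T$ and $(1-\tau)^TL_G\preceq L_H\preceq(1+\tau)^TL_G$. Here $(1-\tau)^T\ge1-T\tau\ge1-\epsilon$, and $(1+\tau)^T\le e^{\epsilon/2}\le1+\epsilon$ by convexity, since the last inequality holds at $\epsilon=0$ and at $\epsilon=1$. $\blacksquare$

Nothing was assumed about which sites hold which edges. All local work here is polynomial time.

## 11. From the sparsifier to the clusters

The coordinator will pick a partition that is optimal in $H$. It then has nearly optimal conductance in $G$. The next lemma says that if $\Upsilon$ is large, all partitions of nearly optimal conductance are close to each other.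

**Lemma 3.** Let $P_1,\dots,P_k$ and $A_1,\dots,A_k$ be $k$-way partitions with $\phi_G(P_i)\le\rho$ and $\phi_G(A_j)\le\beta\rho$, and let $\Upsilon=\lambda_{k+1}/\rho$ with $\lambda_{k+1}>0$ (if $\rho=0$, read $1/\Upsilon=0$). If $2\beta/\Upsilon<1$ and $\delta:=(\sqrt{2\beta}+1)^2/\Upsilon<\frac12$, then after relabeling $\mathrm{vol}(A_i\Delta P_i)\le4\delta\,\mathrm{vol}(P_i)$ for all $i$.

*Proof.* **Step 1 (both families lie near the bottom eigenspace).** Let
$$g_i=\frac{D^{1/2}1_{P_i}}{\sqrt{\mathrm{vol}(P_i)}},\qquad f_j=\frac{D^{1/2}1_{A_j}}{\sqrt{\mathrm{vol}(A_j)}} .$$
Each family is orthonormal. Let $\Pi$ be the orthogonal projection onto the span $U$ of the first $k$ eigenvectors of $\mathcal L$; then $x^T\mathcal Lx\ge\lambda_{k+1}\|(I-\Pi)x\|^2$. Since $g_i^T\mathcal Lg_i=\phi(P_i)\le\rho$, we get $\|(I-\Pi)g_i\|^2\le1/\Upsilon$.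

For the $A_j$ we need the same for the whole span $S$ of the $f_j$. Let $x=\sum_jc_jf_j$ be a unit vector and $y=D^{-1/2}x$, which has the constant value $c_j/\sqrt{\mathrm{vol}(A_j)}$ on $A_j$. In $x^T\mathcal Lx=\sum_{uv\in E}W(u,v)(y_u-y_v)^2$ only edges between different parts contribute, each at most $2W(u,v)(y_u^2+y_v^2)$. Collecting the terms by parts, $x^T\mathcal Lx\le2\sum_jc_j^2\phi(A_j)\le2\beta\rho$, so $\|(I-\Pi)x\|^2\le\eta:=2\beta/\Upsilon<1$.

**Step 2 (reversing the projection).** We know that $S$ is close to $U$ and need that $U$ is close to $S$. Let $Q$ be the projection onto $S$. By Step 1, $\Pi|_S:S\to U$ satisfies $\|\Pi x\|^2\ge(1-\eta)\|x\|^2$, so all its singular values are at least $\sqrt{1-\eta}$. Its adjoint is $Q|_U$, because $\langle\Pi x,z\rangle=\langle x,z\rangle=\langle x,Qz\rangle$ for $x\in S$, $z\in U$. Both spaces have dimension $k$, so the adjoint has the same singular values, and $\|(I-Q)z\|\le\sqrt\eta\,\|z\|$ for $z\in U$. Therefore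
$$\|(I-Q)g_i\|\le\|(I-Q)\Pi g_i\|+\|(I-\Pi)g_i\|\le\sqrt{2\beta/\Upsilon}+\sqrt{1/\Upsilon}=\sqrt\delta ,$$
and hence $\sum_j\langle g_i,f_j\rangle^2=\|Qg_i\|^2\ge1-\delta$.

**Step 3 (matching the parts).** Now we translate into volumes. Put
$$\mu_{ij}=\frac{\mathrm{vol}(P_i\cap A_j)}{\mathrm{vol}(P_i)},\qquad\nu_{ij}=\frac{\mathrm{vol}(P_i\cap A_j)}{\mathrm{vol}(A_j)} .$$
Then $\langle g_i,f_j\rangle^2=\mu_{ij}\nu_{ij}$, so
$$\sum_j\mu_{ij}\nu_{ij}\ge1-\delta,\qquad\sum_j\mu_{ij}=1,\qquad\sum_i\nu_{ij}=1 .$$
For each $i$, a weighted average of the $\nu_{ij}$ is at least $1-\delta$, so some $j=\pi(i)$ has $\nu_{ij}\ge1-\delta>\frac12$. A given $j$ can serve at most one $i$, so $\pi$ is a bijection; relabel so that $\pi(i)=i$.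

**Step 4 (the two halves of the symmetric difference).** For $j\ne i$ we have $\nu_{ij}\le1-\nu_{jj}\le\delta$. So $1-\delta\le\mu_{ii}+\delta(1-\mu_{ii})$, that is, $1-\mu_{ii}\le\frac\delta{1-\delta}\le2\delta$, which says $\mathrm{vol}(P_i\setminus A_i)\le2\delta\,\mathrm{vol}(P_i)$. Also $\mathrm{vol}(A_i\setminus P_i)\le\delta\,\mathrm{vol}(A_i)$ and $\mathrm{vol}(A_i\cap P_i)\ge(1-\delta)\mathrm{vol}(A_i)$, so $\mathrm{vol}(A_i\setminus P_i)\le\frac\delta{1-\delta}\mathrm{vol}(A_i\cap P_i)\le2\delta\,\mathrm{vol}(P_i)$. Add the two bounds. $\square$

*Proof of Theorem 2.* The coordinator outputs a $k$-way partition minimizing $\max_i\phi_H(A_i)$. Testing the sparsifier inequality on indicator vectors shows that all cuts, in particular all degrees, and hence all volumes, are preserved up to $1\pm\epsilon_0$. So $\phi_H(S)$ and $\phi_G(S)$ vanish together, and otherwise their quotient lies between $\frac{1-\epsilon_0}{1+\epsilon_0}$ and $\frac{1+\epsilon_0}{1-\epsilon_0}$. Therefore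
$$\max_i\phi_G(A_i)\le\frac{1+\epsilon_0}{1-\epsilon_0}\max_i\phi_H(A_i)\le\frac{1+\epsilon_0}{1-\epsilon_0}\max_i\phi_H(P_i)\le\Big(\frac{1+\epsilon_0}{1-\epsilon_0}\Big)^2\rho(k)\le\beta\rho(k)$$
with $\beta=1.5$, as $(1.1/0.9)^2<1.494$. Here $(\sqrt{2\beta}+1)^2=4+2\sqrt3<7.5$. For $\Upsilon\ge16$ this gives $\delta\le7.5/\Upsilon<\frac12$ and $2\beta/\Upsilon\le\frac3{16}<1$. Lemma 3 with $\rho=\rho(k)$ gives $4\delta\le30/\Upsilon$. $\blacksquare$

The minimization is not claimed to be polynomial time; the models charge only communication. By Lemma 3, any method that returns a partition with $\max_i\phi_H(A_i)=O(\rho(k))$ also suffices, with adjusted constants.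

## 12. Three turns per site: a sharper bound

The protocol above lets every site speak $T$ times. The next theorem uses three turns per site and counts bits.

**Theorem 3.** For all $c>0$ and $\epsilon\in(0,1)$ (not necessarily constant), for arbitrary placements, a $(1+\epsilon)$-spectral sparsifier with $O(n/\epsilon^2)$ edges (always) is obtained by the coordinator with probability at least $1-n^{-c}$ and worst-case cost

- blackboard: $3s+O(\log s)+O(n\log^5n+n\log^2n/\epsilon^2)$ bits (three turns per site);
- message passing: $O\big(s(n\log^4n+n\log n/\epsilon^2)\big)$ words, plus $O(s\log s)$ bits.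

Instead of halving $T$ times, we *estimate* the leverage of every edge in one pass and then sample. The estimate uses greedy graphs on random subsamples of $G$ at rates $1,\frac12,\frac14,\dots$: an edge of small leverage still finds a short path between its endpoints in a thin subsample, and an edge of large leverage does not. Until Section 15 we allow public coins. We keep $m,d,\kappa$ and the classes $\gamma$. "Large enough" constants depend only on $c$. In each turn, a site precedes every edge it writes by a bit $1$ and ends with a bit $0$, so three turns cost $3s$ end bits in total.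

## 13. First pass: leverage estimates from subsampled greedy graphs

Let $\Lambda=\lceil2\log_2n\rceil$, and let $K=O(\log n)$ be large enough. For $r\le K$ every pair $e$ gets an independent public level $h_r(e)\in\{0,\dots,\Lambda\}$ with $\Pr[h_r(e)\ge\ell]=2^{-\ell}$ (the number of leading ones among $\Lambda$ fair bits). Let $E_\gamma$ be the edges of class $\gamma$ and $G^r_{\gamma,\ell}=\{e\in E_\gamma:h_r(e)\ge\ell\}$. Greedy graphs $F^r_{\gamma,\ell}\subseteq G^r_{\gamma,\ell}$ are maintained: in the order of sites, and in a fixed order within each site, each $e\in G^r_{\gamma,\ell}$ is offered to $F^r_{\gamma,\ell}$. A site writes $e$ if and only if some $F^r_{\gamma,\ell}$ accepts it and $e$ is not yet on the board; all parties then offer $e$ to every $F^r_{\gamma,\ell}$ with $h_r(e)\ge\ell$.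

Since distances in a greedy graph only decrease, later copies of an edge are always rejected. So $F^r_{\gamma,\ell}$ is the greedy graph for the distinct edges of $G^r_{\gamma,\ell}$ in order of first occurrence, an order that does not depend on the coins. Every written edge is accepted somewhere, so by Lemma 1 at most $2n\kappa K(\Lambda+1)=O(n\log^3n)$ edges are written.

Write $d_F(e)$ for the distance in $F$ between the endpoints of $e$. With the final graphs, for $e\in E_\gamma$ let
$$\ell(e)=\max\{\ell\le\Lambda:\ d_{F^r_{\gamma,\ell}}(e)\le d\ \text{for at least } K/2 \text{ indices } r\}.$$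
The level $\ell=0$ always qualifies: $G^r_{\gamma,0}=E_\gamma$, and an edge offered to a greedy graph is either accepted (then its distance is $1\le d$) or rejected (then its distance was already at most $d$). Everyone who holds $e$ can compute $\ell(e)$ from the board.

*Example.* Let $e$ be a bridge of $(V,E_\gamma)$. Its endpoints are connected in $F^r_{\gamma,\ell}$ exactly when $e\in G^r_{\gamma,\ell}$, which has probability $2^{-\ell}$. So $\ell(e)$ should be $1$ or so, and the good event defined next forces $\ell(e)\le2$: a bridge is never taken for an edge of small leverage.

*The good event.* Let $\pi_\ell(e)=\Pr[d_{F^r_{\gamma,\ell}}(e)\le d]$, which is the same for all $r$. By Hoeffding's inequality the fraction of indices $r$ with $d_{F^r_{\gamma,\ell}}(e)\le d$ differs from $\pi_\ell(e)$ by at least $\frac14$ with probability at most $2e^{-K/8}$. With $K$ a large multiple of $\log n$, a union bound over at most $n^2/2$ edges and $\Lambda+1$ levels shows that, except with probability $\frac1{10}n^{-c}$, all these fractions are within $\frac14$ of their expectations. On this event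
$$\pi_{\ell(e)}(e)\ge\tfrac14,\qquad\text{and if }\ell(e)<\Lambda,\ \Pr[d_{F^r_{\gamma,\ell(e)+1}}(e)>d]\ge\tfrac14. \tag{6}$$

**Claim A (the estimate is an upper bound).** On the good event, $W(e)R_G(e)\le8d\,2^{-\ell(e)}$ for every $e\in E$.

*Proof.* Let $e\in E_\gamma$, let $R_\gamma(e)$ be its resistance in the unweighted graph $(V,E_\gamma)$, and let $x$ be the potential with unit difference across $e$ of minimum energy $1/R_\gamma(e)$ there. It does not depend on the coins. If $d_{F^r_{\gamma,\ell}}(e)\le d$, Cauchy–Schwarz along a path of at most $d$ edges in $F^r_{\gamma,\ell}\subseteq G^r_{\gamma,\ell}$ gives $\sum_{ab\in G^r_{\gamma,\ell}}(x_a-x_b)^2\ge1/d$. Each edge of $E_\gamma$ lies in $G^r_{\gamma,\ell}$ with probability $2^{-\ell}$, so taking expectations, $2^{-\ell}/R_\gamma(e)\ge\pi_\ell(e)/d$. For $\ell=\ell(e)$, (6) gives $R_\gamma(e)\le4d\,2^{-\ell(e)}$. The edges of $E_\gamma$ have weight at least $2^\gamma$ in $G$, so $R_G(e)\le2^{-\gamma}R_\gamma(e)$; and $W(e)<2^{\gamma+1}$. $\square$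

**Claim B (the estimates have a small sum).** On the good event, $\sum_{e\in E_\gamma}2^{-\ell(e)}\le16n\Lambda+1$ for every class $\gamma$.

*Proof.* Fix $\ell<\Lambda$ and $r$, and write $F=F^r_{\gamma,\ell+1}$. For $e\in E_\gamma$ let $F'$ be the greedy graph run on $G^r_{\gamma,\ell+1}\setminus\{e\}$ in the same order. It is independent of $h_r(e)$. If $e\in G^r_{\gamma,\ell+1}$ then $d_F(e)\le d$; otherwise $F=F'$. So $d_F(e)>d$ implies $d_{F'}(e)>d$, and $\Pr[d_F(e)>d]\le\Pr[d_{F'}(e)>d]$. Conversely, suppose $e\in G^r_{\gamma,\ell+1}$ and $d_{F'}(e)>d$. Until $e$ is processed the two runs agree, so the current graph is a subgraph of the final $F'$, and $e$ is accepted. By independence,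
$$\Pr[e\in F]\ge2^{-(\ell+1)}\Pr[d_{F'}(e)>d]\ge2^{-(\ell+1)}\Pr[d_F(e)>d].$$
Summing over $e$ and using Lemma 1, $\sum_{e\in E_\gamma}2^{-(\ell+1)}\Pr[d_F(e)>d]\le E|F|\le2n$. By (6), every edge with $\ell(e)=\ell$ has $\Pr[d_F(e)>d]\ge\frac14$. So at most $16n2^\ell$ edges have $\ell(e)=\ell$, and these contribute at most $16n$ to the sum. The levels $\ell<\Lambda$ together contribute at most $16n\Lambda$. The edges with $\ell(e)=\Lambda$ contribute at most $\frac{n^2}2\cdot n^{-2}\le1$. $\square$

## 14. Second and third pass: sampling by leverage

**Sampling fact.** Suppose $\bar\tau_e\ge W(e)R_G(e)$, $0<\eta<1$, and $p_e\ge\min(1,C_0\eta^{-2}\bar\tau_e\ln n)$ with $p_e\le1$. Keep each edge independently with probability $p_e$ and then give it weight $W(e)/p_e$. The result $X$ satisfies $(1-\eta)L_G\preceq L_X\preceq(1+\eta)L_G$ except with probability $2n\cdot n^{-C_0/3}$.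

*Proof.* This is the matrix Chernoff bound (Tropp, *User-friendly tail bounds for sums of random matrices*, Found. Comput. Math. 2012, Thm 1.1). It says that if independent positive semidefinite matrices of norm at most $\theta$ have expected sum $I$ in dimension at most $n$, then their sum lies between $(1-\eta)I$ and $(1+\eta)I$ except with probability $ne^{-\eta^2/(2\theta)}+ne^{-\eta^2/(3\theta)}$. Apply it on the range of $L_G$ to the matrices $L_G^{+/2}\frac{W(e)}{p_e}L_eL_G^{+/2}$ of the kept edges. If $p_e<1$, then $p_e\ge C_0\eta^{-2}\bar\tau_e\ln n$, and the norm is $W(e)R_G(e)/p_e\le\theta:=\eta^2/(C_0\ln n)$. If $p_e=1$, split the deterministic matrix into equal pieces of norm at most $\theta$. The failure probability is at most $2n\cdot n^{-C_0/3}$. $\square$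

*How sites sample consistently.* We take for $p_e$ the smallest power of two that is at least $\min(1,\max(C_0\eta^{-2}\bar\tau_e\ln n,\,n^{-2}))$. Then $p_e=2^{-j}$ with $2^j\le n^2$, so $j\le\Lambda$. Rounding up at most doubles, and there are at most $n^2/2$ edges, so
$$\sum_ep_e\le2C_0\eta^{-2}\ln n\sum_e\bar\tau_e+1. \tag{7}$$
A fresh public level function $g$, distributed as $h_r$, decides: $e$ is kept if and only if $g(e)\ge j$. In both passes below, $\bar\tau_e$ can be computed by everyone who knows $e$ and the board. So all copies of $e$ decide identically, all readers can compute the new weight, and a site writes a kept edge if and only if it has not been written in this pass.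

**Pass 2 (a crude sparsifier).** The purpose is to let everybody know resistances up to constants. Sample with $\eta=\frac12$ and $\bar\tau_e=8d\,2^{-\ell(e)}$. By Claim A this is valid on the good event, and by Claim B and (7), $\sum_ep_e\le8C_0\ln n\cdot8d\kappa(16n\Lambda+1)+1=O(n\log^4n)$. All parties obtain a graph $K_0$ with $\frac12L_G\preceq L_{K_0}\preceq\frac32L_G$, except with small probability.

**Pass 3 (the accurate sparsifier).** Sample freshly with $\eta=\epsilon/3$ and $\bar\tau_e=\frac32W(e)R_{K_0}(e)$ (with $p_e=1$ if the endpoints are not connected in $K_0$). By the third consequence in Section 3, $R_G(e)\le\frac32R_{K_0}(e)\le3R_G(e)$. So $\bar\tau_e$ is valid, and $\sum_e\bar\tau_e\le3\sum_eW(e)R_G(e)\le3(n-1)$. By (7) the expected number of kept edges is at most $54\,C_0\,\epsilon^{-2}(n-1)\ln n+1=O(n\log n/\epsilon^2)$.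

**Step 4 (worst-case cost).** The number of edges written in pass 2 or 3 is a sum of independent indicators whose expectation, if the earlier passes succeeded, is at most an explicit a priori bound $\mu_0$, which we take to be at least a large constant times $\log n$. By the scalar Chernoff bound it exceeds $2\mu_0$ with probability at most $e^{-\mu_0/3}$. The protocol aborts, as a failure, if the count would exceed $2\mu_0$: from then on the sites write only their end bits, and the coordinator outputs the empty graph. So at most $O(n\log^3n)+O(n\log^4n)+O(n\log n/\epsilon^2)$ edges are ever written, at $O(\log n)$ bits each, which gives $3s+O(n\log^5n+n\log^2n/\epsilon^2)$ bits. There are five failure events: the good event of Section 13, the sampling in passes 2 and 3, and the two counts. With large enough constants each has probability at most $\frac1{10}n^{-c}$ given that the preceding ones did not occur, so the total failure is at most $\frac12n^{-c}$.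

**Step 5 (final size).** To reach $O(n/\epsilon^2)$ edges, the coordinator locally applies to its pass 3 graph the theorem of Batson, Spielman and Srivastava (SIAM J. Comput. 2012): every weighted graph has a reweighted subgraph with $O(n/\epsilon^2)$ edges that approximates its Laplacian within $1\pm\epsilon/3$. Since $(1+\epsilon/3)^2\le1+\epsilon$ and $(1-\epsilon/3)^2\ge1-\epsilon$, the result is a $(1+\epsilon)$-spectral sparsifier of $G$.

## 15. From public to private coins

**Step 1 (a short list of good strings).** The public string is a finite string of fair bits, but it is too long to publish. We replace it by an index into a fixed list; this is Newman's argument. For given $n,s$ let $N$ be the number of inputs. An input assigns to each pair a subset of sites and a word, so $\ln N=O(n^2(s+\log n))$. Let $M$ be a power of two with $4n^{2c}\ln N<M=O(n^{2c}\ln N+1)$, and draw $M$ strings independently. For a fixed input each string fails with probability at most $\frac12n^{-c}$. By Hoeffding the fraction of failing strings exceeds $n^{-c}$ with probability at most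
$$\exp\big(-2M(\tfrac12n^{-c})^2\big)=\exp\big(-\tfrac12Mn^{-2c}\big)<N^{-2}\le1/N .$$
By the union bound some list of $M$ strings has at most an $n^{-c}$ fraction of failing strings for *every* input simultaneously. Hard-wire the lexicographically first such list.

**Step 2 (cost).** The coordinator publishes a uniformly random index, of $\log_2M=O(\log n+\log s)$ bits, and the protocol runs with that string. This adds $O(\log s)+O(\log n)$ bits on the board and gives the blackboard bound. For message passing, use the simulation of Section 8 with three passes: $D=O(n\log^4n+n\log n/\epsilon^2)$ words of edges and $N'=3s$ turns, so $O(sD+N')$ words; sending the index to every site adds $O(s)$ words and $O(s\log s)$ bits. This completes the proof of Theorem 3. $\blacksquare$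

## 16. What a blackboard protocol must write

**Theorem 4 (bits; public coins allowed).** Let a blackboard protocol produce, on every input, a $(1+\epsilon)$-spectral sparsifier with probability at least $1-\delta$, where $\delta<\frac12$. Then (a) on some input it writes at least $(1-2\delta)s$ bits in expectation; (b) for even $n$ its worst-case cost is at least $\log_2\big((n-1)!!\big)-2=\Omega(n\log n)$ bits, up to an additive $O(1)$.

*Proof.* **Part (a): silence cannot be told from absence.** Let $I_0$ be the empty graph, and in $I_i$ let only site $i$ hold the single edge $e_0=\{1,2\}$. A correct output on $I_i$ contains $e_0$, as testing $x=1_{\{1\}}$ shows, and a correct output on $I_0$ does not. Run both inputs with the same coins. The next speaker is determined by the board and the coins, and only the input of site $i$ differs. So if site $i$ never writes on $I_0$, the two runs and their outputs coincide, and one of them is wrong. Hence $\Pr[i\text{ never writes on }I_0]\le\delta+\delta$, that is, $\Pr[i\text{ writes on }I_0]\ge1-2\delta$. Each site that writes uses at least one bit. Sum over $i$.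

**Part (b): counting transcripts.** Give site $1$ a uniformly random perfect matching with unit weights; there are $(n-1)!!$ of them. A correct $H$ is a subgraph in which every matching edge has positive weight (test the indicator of one endpoint), so it has exactly that edge set. For some fixing of all coins the output is correct for at least a fraction $1-\delta\ge\frac12$ of the matchings. With the coins fixed, the output is a function of the transcript, so these matchings need distinct transcripts. If the cost is at most $C$ bits there are fewer than $2^{C+1}$ transcripts, so $2^{C+1}\ge\frac12(n-1)!!$, that is, $C\ge\log_2((n-1)!!)-2$. Finally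
$$(n-1)!!=\frac{n!}{2^{n/2}(n/2)!}\ge\frac{(n/2)^{n/2}}{2^{n/2}}=\Big(\frac n4\Big)^{n/2},$$
whose logarithm is $\Omega(n\log n)$. $\blacksquare$

Together with Theorem 3, the blackboard cost with arbitrary duplication is $\Theta(s)$ bits in the number of sites, with the constant between $1-2\delta$ and $3$ up to the lower-order $O(\log s)$, plus a term of order $n\log n$ bits up to polylogarithmic factors for constant $\epsilon$. In message passing, the $\tilde O(ns)$ bound matches the $\Omega(ns)$ lower bound quoted in Section 2 up to polylogarithmic factors.
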